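# Orientations of $G(n,p)$ that avoid a strong tournament

## 1. Tournaments with $\vec\chi\ge3$ leave a constant proportion of the edges free

**Theorem 1.** For a graph $G$ and a tournament $H$ let $D(G,H)$ be the number of orientations of $G$ that contain no copy of $H$, and let $\vec\chi(H)$ be the least number of parts in a partition of $V(H)$ into sets that induce transitive tournaments.

(i) Let $Q_7$ have vertex set $\mathbb Z_7$, with $x\to y$ if and only if $y-x\in\{1,2,4\}$. Then $Q_7$ is a strongly connected tournament with $\vec\chi(Q_7)\ge3$.

(ii) Let $H$ be any strongly connected tournament on $r$ vertices with $\vec\chi(H)\ge3$, and let $G=G(n,p)$ with $pn^2\to\infty$. Then with high probability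
$$\tfrac15\,pn^2\;\le\;\log_2D(G,H)\;\le\;pn^2. \tag{1}$$
Hence $\log D(G,H)\big/\big(np^{-(r-1)/2}\big)=\Theta\big(np^{(r+1)/2}\big)$ with high probability.

(iii) Tournaments as in (ii) exist for every $r\ge7$, and almost all $r$-vertex tournaments are of this kind as $r\to\infty$.

Consequently the following conjecture is false: *if $H$ is a strongly connected tournament on $r\ge3$ vertices and $p\gg n^{-2/(r+1)}$, then with high probability*
$$\log D\big(G(n,p),H\big)=\widetilde\Theta\Big(\frac{n}{p^{(r-1)/2}}\Big). \tag{2}$$
For every $H$ as in (ii) and every $\varepsilon>0$, it fails by a polynomial factor whenever $p\ge n^{-2/(r+1)+\varepsilon}$. In particular $\log_2D(G,Q_7)=\Theta(pn^2)$ with high probability for all $p\gg n^{-1/4}$, where (2) predicts $\widetilde\Theta(n/p^3)$. For $p=\frac12$ this is $\Theta(n^2)$ against $\widetilde\Theta(n)$.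

Let us unpack this. In $G(n,p)$, on the vertex set $[n]=\{1,\dots,n\}$, each pair is an edge independently with probability $p=p(n)$, where $0<p\le1$. An *orientation* of $G$ gives each edge one of its two directions, so $G$ has $2^{e(G)}$ orientations. A *tournament* is an orientation of a complete graph. It is *strongly connected*, or *strong*, if there is a directed path from $u$ to $v$ for all vertices $u,v$. A copy of an $r$-vertex tournament in an orientation of $G$ always lives on an $r$-clique of $G$. "With high probability" (w.h.p.) means with probability tending to $1$ as $n\to\infty$. We write $f\gg g$ for $f/g\to\infty$, and $f=\widetilde\Theta(g)$ if the two agree up to factors polylogarithmic in $n$. Unadorned $\log$ is the natural logarithm.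

The problem is to count orientations of a random graph with no copy of $H$. It comes from Maurício Collares, Yoshiharu Kohayakawa, Robert Morris and Guilherme Oliveira Mota, "Counting restricted orientations of random graphs", arXiv:1811.03080 (2018). For the cyclic triangle, $r=3$, they have $\log_2D(G(n,p),H)=\widetilde\Theta(n/p)$ w.h.p. whenever $p\gg n^{-1/2}$. The conjecture proposes the analogue for all strong tournaments.

A quantity that runs through everything is
$$x:=np^{(r+1)/2},\qquad\text{so that}\qquad pn^2=\frac{n}{p^{(r-1)/2}}\cdot x. \tag{3}$$
The hypothesis $p\gg n^{-2/(r+1)}$ says exactly that $x\to\infty$. The prediction (2) is smaller than the number of edges by the factor $x$, so it says that almost all edges are forced. Theorem 1 says that for many $H$ at least a constant proportion of the edges can be oriented freely.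

The companion results say when and how badly (2) fails. The lower bound in (2) is always right up to a logarithm (Theorem 2). The full statement (2) is true for $r=3$ and $r=4$ (Theorem 5). The leading constant of $\log_2 D$ in units of $pn^2/2$ is $1-1/(\vec\chi(H)-1)$ (Theorem 6). There are counterexamples even with $\vec\chi(H)=2$ (Theorem 10). There is also an upper bound when deleting some vertex of $H$ leaves a transitive tournament (Theorem 11). The cases $r=5,6$ and a full classification of the $H$ satisfying (2) are not settled here.

## 2. Strong tournaments, transitive sets, backedges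

**Transitive sets.** $TT_s$ is the transitive tournament: vertices $v_1,\dots,v_s$ with $v_i\to v_j$ for all $i<j$. A set of vertices is *transitive* if it induces a transitive tournament. Subsets of transitive sets are transitive, so deleting vertices never increases $\vec\chi$. Example: the cyclic triangle $C_3$ is not transitive, but a pair together with a single vertex is a partition into transitive sets, so $\vec\chi(C_3)=2$.

**Fact A.** A tournament is transitive if and only if it has no cyclic triangle. One direction is clear. For the other, suppose there is a directed cycle, and take a shortest one $v_1\to\dots\to v_\ell\to v_1$. If $\ell\ge4$, then either $v_3\to v_1$, which gives a cyclic triangle, or $v_1\to v_3$, which gives a shorter cycle. Both contradict minimality. So $\ell=3$. A tournament without directed cycles is transitive.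

**Fact B.** Every tournament on $2^{t-1}$ vertices contains $TT_t$. This is clear for $t=1$. For $t\ge2$ pick a vertex $v$. One of its out- and in-neighbourhoods has at least $2^{t-2}$ of the other $2^{t-1}-1$ vertices, hence contains a $TT_{t-1}$ by induction, and $v$ extends it as a source or as a sink.

**Fact C.** A tournament is not strong if and only if there is a set $\emptyset\ne A\subsetneq V$ with all arcs between $A$ and $V\setminus A$ directed from $A$ to $V\setminus A$. If $v$ is not reachable from $u$, take for $A$ the set of vertices not reachable from $u$. The converse is clear. The strong components of a tournament can be listed as $C_1,\dots,C_j$ so that all arcs between different components go from the smaller to the larger index. A strong tournament on $r\ge3$ vertices is not transitive, so it has $\vec\chi\ge2$.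

**Backedges.** Given an ordering of the vertices, an arc is *forward* if it goes from an earlier to a later vertex, and a *backedge* otherwise. Let $f(H)$ be the minimum number of backedges over all orderings of $V(H)$. Thus $f(H)=0$ exactly for transitive $H$, and $f(C_3)=1$.

*Example: four vertices.* By Camion's theorem a strong tournament on at least three vertices has a Hamilton cycle. On four vertices call it $1\to2\to3\to4\to1$. Only the pairs $13$ and $24$ are undecided. Under the rotation $i\mapsto i+1$ the four possibilities form one orbit:
$$(1\to3,\,2\to4)\mapsto(2\to4,\,3\to1)\mapsto(3\to1,\,4\to2)\mapsto(4\to2,\,1\to3).$$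
So there is exactly one strong tournament on four vertices. With $1\to3$, $2\to4$ and the ordering $1,2,3,4$, its only backedge is $4\to1$. Hence $f=1$, and $\{1\}\cup\{2,3,4\}$ shows $\vec\chi=2$.

*Example: $Q_7$.* Every vertex has out-degree $3$. A transitive triple has a unique source, so there are $7\binom32=21$ transitive triples and $\binom73-21=14$ cyclic triangles. The maps $y\mapsto ay+b$ with $a\in\{1,2,4\}$ preserve $Q_7$, since $\{1,2,4\}$ is closed under multiplication mod $7$, and they move the arc $0\to1$ to every other arc. The arc $0\to1$ lies in exactly two cyclic triangles: the third vertex must be in $\{2,3,5\}\cap\{3,5,6\}=\{3,5\}$. So every arc lies in exactly two. In any ordering each cyclic triangle contains a backedge, so $f(Q_7)\ge14/2=7$.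

**Two binomial facts.** If $X\sim\mathrm{Bin}(N,\rho)$ and $\mu=N\rho$, then $P(|X-\mu|\ge\delta\mu)\le1/(\delta^2\mu)$ by Chebyshev. Chernoff's bound gives $P(X\ge\mu+u)\le\exp\big(-u^2/(2(\mu+u/3))\big)$ for $u\ge0$.

## 3. Complete graphs: $n!$ against $2^{\lfloor n^2/4\rfloor}$

Take $p=1$, so $G=K_n$ and nothing is random. Then (2) predicts $\log D=\widetilde\Theta(n)$ for every strong $H$.

For $H=C_3$, Fact A says that the $C_3$-free orientations of $K_n$ are exactly the transitive tournaments. There are $n!$ of them, and $\log_2n!=\Theta(n\log n)$, in agreement with (2).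

Now take $H=Q_7$, and grant for the moment that $Q_7$ cannot be covered by two transitive sets. Split $[n]$ into two halves $V_1,V_2$, orient each half transitively, and orient the $\lfloor n^2/4\rfloor$ cross edges in any way whatsoever. A copy of $Q_7$ would be split into a transitive part in $V_1$ and a transitive part in $V_2$, which is impossible. So $\log_2D(K_n,Q_7)\ge\lfloor n^2/4\rfloor$.

To see why (2) is nevertheless a natural guess, and why it is right for $r=3,4$, we first go through the arguments that lead to it. The place where they break is where this bipartite construction comes from.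

## 4. Short windows give $n/p^{(r-1)/2}$ free edges

Orient everything forward, so that there is no strong subtournament at all, and then free some edges. Suppose we free edges inside consecutive intervals ("windows") of length $m$. An $r$-clique not inside one window stays non-strong. Inside windows there are about $nmp$ edges and about $nm^{r-1}p^{\binom r2}$ $r$-cliques. Since
$$\tbinom r2-1=\tfrac{(r-2)(r+1)}2, \tag{4}$$
the cliques are fewer than the edges as long as $m$ is below $p^{-(r+1)/2}$. At that length $nmp=np^{-(r-1)/2}$, which is the prediction.

**Theorem 2.** For every $r\ge3$ there is $c_r>0$ such that for every strong tournament $H$ on $r$ vertices and $p\gg n^{-2/(r+1)}$, w.h.p.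
$$\log_2D(G,H)\ge c_r\,\frac{n}{p^{(r-1)/2}\log n}.$$
The same holds for the number of orientations that avoid all strong $r$-vertex tournaments simultaneously.

*Proof.* Let $a=1/\log n$ and $m=\lfloor ap^{-(r+1)/2}\rfloor$. Since $p^{-(r+1)/2}=o(n)$, we have $m\le n/\log n$ for large $n$. For each $n$ one of the two cases below applies, and in both the failure probability is bounded by a quantity tending to $0$.

**Case 1: $m\ge r$.** The aim is to free all window edges outside the few $r$-cliques inside windows. Cut $[n]$ into $\lfloor n/m\rfloor\ge n/(2m)$ consecutive windows of length $m$, and a remainder at the end. The number $Y$ of edges of $G$ inside windows is binomial with mean at least $\frac n{2m}\cdot\frac{m(m-1)}2\,p\ge\frac{nmp}8$. As $\lfloor y\rfloor\ge y/2$ for $y\ge1$,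
$$nmp\ge\frac n{2\log n}\,p^{-(r-1)/2}\to\infty, \tag{5}$$
so by Chebyshev $Y\ge nmp/16$ w.h.p. By (4), the expected number of $r$-cliques inside windows is at most
$$\frac nm\,m^rp^{\binom r2}=nmp\,\big(mp^{(r+1)/2}\big)^{r-2}\le nmp\,a^{r-2}.$$
Each clique has $\binom r2$ edges. By Markov, the probability that more than $nmp/32$ edges lie in such cliques is at most $32\binom r2a^{r-2}\to0$. So w.h.p. at least $nmp/32$ window edges lie in no $r$-clique inside their window. Orient these arbitrarily and all other edges of $G$ forward.

Consider an $r$-clique of $G$, and call the windows and the remainder *blocks*. If the clique meets two blocks, then all arcs between blocks are forward, so no arc enters its part in its earliest block, and it is not strong. If it lies inside one window, all its edges are forward by construction, so it is transitive. The same is true inside the remainder. Hence no strong $r$-tournament appears, and by (5)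
$$\log_2D\ge\frac{nmp}{32}\ge\frac{n\,p^{-(r-1)/2}}{64\log n}.$$

**Case 2: $m<r$.** Now $p$ is so large that cliques cannot be avoided, and we use windows too short to hold an $r$-clique. We have $ap^{-(r+1)/2}<r$, that is, $p^{(r+1)/2}>1/(r\log n)$. Take windows of length $r-1$, orient edges inside windows arbitrarily and all others forward. Every $r$-clique meets two blocks or lies in the remainder, so again none is strong. Fix one pair in each of the $\lfloor n/(r-1)\rfloor$ windows. For $n\ge r(r-1)$ there are at least $n/r$ such pairs, and $np\to\infty$, so w.h.p. at least $np/(2r)$ of them are edges. These are free, and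
$$\frac{np}{2r}=\frac n{p^{(r-1)/2}}\cdot\frac{p^{(r+1)/2}}{2r}\ge\frac n{p^{(r-1)/2}}\cdot\frac1{2r^2\log n}.\qquad\blacksquare$$

## 5. Adding one vertex at a time, and shattered sets

A sensible upper bound argument reveals the vertices $1,2,\dots,n$ in turn and asks how many ways vertex $i$ can be attached to an $H$-free orientation of what came before.

**Shattering.** A family $\mathcal O$ of subsets of $N$ *shatters* $U\subset N$ if for every $A\subset U$ there is $O\in\mathcal O$ with $O\cap U=A$. The Sauer–Shelah lemma says: if $\mathcal O$ shatters no set of size $d$, then $|\mathcal O|\le\sum_{j<d}\binom{|N|}j$.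

*Example.* Let $p=1$, $H=C_3$, let $1,\dots,i-1$ be oriented transitively, and describe an extension to $i$ by the out-neighbourhood $O$ of $i$. The extension is $C_3$-free exactly when it is transitive, that is, when $O$ is a final segment of the order. There are $i$ final segments. They shatter every single vertex but no pair $\{u,v\}$ with $u\to v$, since $O\cap\{u,v\}=\{u\}$ never occurs. Multiplying over $i$ gives $n!$ again.

**Theorem 3.** Let $\mathcal H$ be a family of $r$-vertex tournaments, $r\ge3$, such that every $(r-1)$-vertex tournament is isomorphic to $H-x$ for some $H\in\mathcal H$, $x\in V(H)$. Then for every $p$, w.h.p. the number of $\mathcal H$-free orientations of $G$ is at most $2^{O(np^{-(r-1)/2}\log^2n)}$.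

The graph-theoretic input is that every moderately large vertex set contains a clique.

**Lemma 4.** For every $s\ge2$ there is $K$ such that, with $d=\lceil K\log n\cdot p^{-s/2}\rceil$, w.h.p. every $d$-subset of $V(G)$ contains a $K_s$ of $G$.

*Proof.* If $d>n$ there is nothing to prove. Put $L=K\log n$, and take $n$ so large that $L\ge s$, which gives $d\ge s$. Fix $U$ with $|U|=d$ and let $Z$ be the number of $s$-cliques in $U$. Janson's inequality (Janson–Łuczak–Ruciński, *Random Graphs*, Theorem 2.14) gives $P(Z=0)\le\exp(-\mu^2/2\bar\Delta)$. Here $\mu=\mathbb EZ$, and $\bar\Delta$ is the sum, over ordered pairs of $s$-subsets of $U$ (equal ones included) that share at least one pair of vertices, of the probability that both are cliques. We have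
$$\mu=\tbinom dsp^{\binom s2}\ge(d/s)^sp^{\binom s2},\qquad \bar\Delta\le2^s\sum_{j=2}^sd^{2s-j}p^{2\binom s2-\binom j2},$$
where $j$ is the number of shared vertices: choose the first set, the shared part in $\binom sj\le2^s$ ways, and the rest. Hence, for some $c_s>0$,
$$\frac{\mu^2}{2\bar\Delta}\ge c_s\min_{2\le j\le s}d^{\,j}p^{\binom j2}.$$
For $2\le j\le s$ we have $dp^{j/2}\ge Lp^{(j-s)/2}\ge L$, so
$$d^jp^{\binom j2}=d\,(dp^{j/2})^{j-1}\ge dL^{j-1}\ge dL.$$
Therefore $P(Z=0)\le e^{-c_sKd\log n}\le n^{-2d}$ if $K\ge2/c_s$. There are at most $n^d$ sets $U$, so the probability that some $U$ fails is at most $n^{-d}\to0$. $\square$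

*Proof of Theorem 3.* Take $s=r-1$ in Lemma 4 and fix a graph $G$ for which its conclusion holds. Let $D_i$ be the number of $\mathcal H$-free orientations of $G[\{1,\dots,i\}]$. Restricting such an orientation to $\{1,\dots,i-1\}$ gives an $\mathcal H$-free orientation, so we bound the extensions of a fixed one, $\omega$.

**Step 1.** *Encode extensions as a set family.* Let $N=N_G(i)\cap[i-1]$. Let $\mathcal O$ be the family of $O\subset N$ such that adding $i\to u$ for $u\in O$ and $u\to i$ for $u\in N\setminus O$ gives an $\mathcal H$-free orientation. Then $|\mathcal O|$ is the number of extensions.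

**Step 2.** *No $d$-set is shattered.* Suppose $\mathcal O$ shatters $U\subset N$ with $|U|=d$. By Lemma 4, $U$ contains an $(r-1)$-clique $W$ of $G$. By hypothesis $\omega[W]\cong H-x$ for some $H\in\mathcal H$ and $x\in V(H)$. Let $A\subset W$ correspond to the out-neighbourhood of $x$ in $H$. By shattering some $O\in\mathcal O$ has $O\cap U=A$, hence $O\cap W=A$. In the extension given by $O$, the set $W\cup\{i\}$ spans a copy of $H$, a contradiction.

**Step 3.** *Multiply.* By Sauer–Shelah $|\mathcal O|\le\sum_{j<d}\binom{|N|}j\le n^d$. So $D_i\le n^dD_{i-1}$, and $\log_2D_n\le nd\log_2n=O(np^{-(r-1)/2}\log^2n)$. $\blacksquare$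

**Theorem 5.** The conjecture is true for $r=3$ and $r=4$: for every strong tournament $H$ on $r\in\{3,4\}$ vertices and $p\gg n^{-2/(r+1)}$, w.h.p. $\log D(G,H)=\widetilde\Theta(n/p^{(r-1)/2})$. Moreover, for all $r\ge3$ and $p\gg n^{-2/(r+1)}$, the number $S_r$ of orientations of $G$ with no strongly connected $K_r$ satisfies $\log S_r=\widetilde\Theta(np^{-(r-1)/2})$ w.h.p.

*Proof.* Theorem 2 gives all the lower bounds. For the upper bounds we check the hypothesis of Theorem 3.

For $r=3$ the only strong tournament is $C_3$, and deleting a vertex leaves the unique tournament on two vertices. For $r=4$ the strong tournament $H$ is unique (Section 2): $1\to2\to3\to4\to1$ with $1\to3$ and $2\to4$. Deleting $1$ leaves $TT_3$. Deleting $2$ leaves $1\to3\to4\to1$, a cyclic triangle. These are all the tournaments on three vertices, so $\mathcal H=\{H\}$ is allowed.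

For $S_r$ let $\mathcal H$ be the family of all strong $r$-vertex tournaments, and let $W$ be any tournament on $r-1\ge2$ vertices. If $W$ is strong, add $x$ with at least one out-neighbour and one in-neighbour, and the result is strong. If $W$ is not strong, its initial strong component $C_1$ and terminal strong component $C_j$ differ. Add $x$ with $x\to C_1$, $C_j\to x$, and other arcs arbitrary. From $x$ one reaches $C_1$, from $C_1$ every vertex of $W$, from every vertex of $W$ the component $C_j$, and from there $x$. So the result is strong, and deleting $x$ gives $W$. $\blacksquare$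

## 6. A transitive half can be completely shattered

Where does this proof stop for general $H$? In Step 2 we need $\omega[W]\cong H-x$ for whatever clique $W$ the set $U$ offers, and $\omega$ may be transitive on all of $U$. For $\mathcal H=\{H\}$ the step then needs $H-x$ to be transitive for some $x$, and this forces $\vec\chi(H)\le2$, by the partition $\{x\}\cup(V(H)\setminus\{x\})$.

When $\vec\chi(H)\ge3$ the obstruction is real. Suppose $\omega$ contains a transitive set $V_1$ that is a clique. Then *every* $O\subset V_1$ is a legal way to attach $i$ to $V_1$, because a copy of $H$ in $V_1\cup\{i\}$ would give $\vec\chi(H)\le2$. So the whole of $V_1$ is shattered, however large it is. One can moreover attach many vertices this way at once, provided they are themselves oriented transitively. This is the construction of Section 3, and it works inside any graph.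

*Proof of Theorem 1.*

**Step 1.** *$Q_7$ is strong and $\vec\chi(Q_7)\ge3$.* We have $-1=6$, $-2=5$, $-4=3$ in $\mathbb Z_7$, so $\{1,2,4\}$ and $\{-1,-2,-4\}$ partition the nonzero elements, and $Q_7$ is a tournament. It is strong because $0\to1\to\dots\to6\to0$. The out-neighbourhood of $x$ is $\{x+1,x+2,x+4\}$. It spans the cyclic triangle $x+1\to x+2\to x+4\to x+1$, with differences $1$, $2$ and $-3=4$. The source of a $TT_4$ would have a transitive set of three out-neighbours, so $Q_7$ contains no $TT_4$. Thus two transitive sets cover at most $6<7$ vertices. This proves (i).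

**Step 2.** *The bounds (1).* Let $\vec\chi(H)\ge3$. Split $[n]=V_1\cup V_2$ with $|V_1|=\lfloor n/2\rfloor$. Orient edges inside each $V_i$ from the smaller to the larger label, and edges between $V_1$ and $V_2$ arbitrarily. A copy of $H$ would be partitioned into the sets $V(H)\cap V_1$ and $V(H)\cap V_2$. The vertices of a copy form a clique and all its edges inside $V_i$ are forward, so both sets are transitive, and $\vec\chi(H)\le2$, a contradiction. So $D(G,H)\ge2^{e_G(V_1,V_2)}$. Here $e_G(V_1,V_2)\sim\mathrm{Bin}(\lfloor n^2/4\rfloor,p)$, and its mean tends to infinity, so by Chebyshev $e_G(V_1,V_2)\ge pn^2/5$ w.h.p. In the other direction $D(G,H)\le2^{e(G)}$, and $e(G)\sim\mathrm{Bin}(\binom n2,p)$ is at most $pn^2$ w.h.p.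

**Step 3.** *Comparison with (2).* By (3), $pn^2/(np^{-(r-1)/2})=np^{(r+1)/2}$, which gives the ratio in (ii). If $p\ge n^{-2/(r+1)+\varepsilon}$, this is at least $n^{\varepsilon(r+1)/2}$, more than any polylogarithmic factor, while the hypothesis of the conjecture holds. For $Q_7$ that hypothesis is $p\gg n^{-1/4}$, and the ratio is $\Theta(np^4)$. So the conjecture is false.

**Step 4.** *Every $r\ge7$.* Start with $Q_7$ and repeatedly add a vertex with at least one in-neighbour and at least one out-neighbour. The tournament stays strong, and $\vec\chi$ does not decrease.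

**Step 5.** *Almost all tournaments.* Take a uniformly random tournament on $r$ labelled vertices, and let $s=\lceil2\log_2r\rceil+2$. The expected number of transitive $s$-sets is
$$\tbinom rs\,s!\,2^{-\binom s2}\le\big(r\,2^{-(s-1)/2}\big)^s\le2^{-s/2}\to0,$$
since $(s-1)/2\ge\log_2r+\frac12$. So w.h.p. (as $r\to\infty$) two transitive sets cover fewer than $2s<r$ vertices, and $\vec\chi\ge3$. By Fact C, the probability of not being strong is at most
$$\sum_{a=1}^{r-1}\binom ra2^{-a(r-a)}\le2\sum_{1\le a\le r/2}\big(r2^{-r/2}\big)^a\to0. \qquad\blacksquare$$

## 7. Containers and the constant $1-\frac1{\vec\chi(H)-1}$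

With $k-1$ parts in place of two, the construction works whenever $\vec\chi(H)\ge k$. It turns out to be optimal to first order.

**Theorem 6.** Let $H$ be a tournament on $r\ge3$ vertices, $k=\vec\chi(H)\ge2$ and $p\gg n^{-2/(r+1)}$. Then w.h.p.
$$\log_2D(G,H)=\Big(1-\frac1{k-1}+o(1)\Big)\frac{pn^2}2.$$
So for strong $H$ and $p\gg n^{-2/(r+1)}$: $\log D=\Theta(pn^2)$ if $k\ge3$, and $\log D=o(pn^2)$ if $k=2$.

For the upper bound we want a short list of arc sets ("containers"), each with few copies of $H$, such that every $H$-free orientation lies almost entirely in one of them. For a hypergraph $\Gamma$ let $v(\Gamma)$ and $e(\Gamma)$ be its numbers of vertices and edges, $\Gamma[A]$ the subhypergraph of edges inside $A$, $\Delta_\ell(\Gamma)$ the largest number of edges containing a common set of $\ell$ vertices, and $\mathcal I(\Gamma)$ the family of independent sets. A family of sets is *increasing* if it is closed under taking supersets.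

**Container theorem** (Balogh–Morris–Samotij, *Independent sets in hypergraphs*, J. Amer. Math. Soc. 2015, Theorem 2.2). For all $\kappa\in\mathbb N$ and $c,\varepsilon>0$ there is $C$ such that the following holds. Let $\Gamma$ be a $\kappa$-uniform hypergraph and $\mathcal F\subset\mathcal P(V(\Gamma))$ an increasing family with $|A|\ge\varepsilon v(\Gamma)$ and $e(\Gamma[A])\ge\varepsilon e(\Gamma)$ for all $A\in\mathcal F$. Let $\tau\in(0,1)$ satisfy $\Delta_\ell(\Gamma)\le c\,\tau^{\ell-1}e(\Gamma)/v(\Gamma)$ for all $\ell\in[\kappa]$. Then there are a family $\mathcal S$ of subsets of $V(\Gamma)$ of size at most $C\tau v(\Gamma)$ and functions $\phi:\mathcal S\to\mathcal P(V(\Gamma))\setminus\mathcal F$, $g:\mathcal I(\Gamma)\to\mathcal S$ such that $g(I)\subset I$ and $I\setminus g(I)\subset\phi(g(I))$ for every independent set $I$.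

For a set $C$ of arcs (ordered pairs of distinct vertices) on $[n]$, let $E_0(C)$ and $E_2(C)$ be the sets of unordered pairs $\{u,v\}$ with, respectively, none and both of the arcs $uv,vu$ in $C$. *Example:* let $C$ consist of all forward arcs inside two halves of $[n]$ and both arcs for each cross pair. Then $E_0(C)=\emptyset$ and $|E_2(C)|=\lfloor n^2/4\rfloor$, and $C$ has no copy of any tournament with $\vec\chi\ge3$.

**Lemma 7.** Let $T$ be a tournament on $t\ge3$ vertices, $k=\vec\chi(T)$, $\eta>0$. There are $\eta',\varepsilon>0$ such that for $n$ large the following holds. If an arc set $C$ on $[n]$ contains fewer than $\varepsilon N_T$ copies of $T$, where $N_T$ is the number of copies of $T$ in the complete digraph on $[n]$, then $|E_0(C)|\ge\eta'n^2$, or [$k\ge2$ and $|E_2(C)|\le(1-\frac1{k-1}+\eta)\frac{n^2}2$].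

*Proof.* Suppose both alternatives fail. We find $T$ in a constant proportion of all vertex sets of some constant size $M$. Let $\mathcal M$ be a uniformly random $M$-subset of $[n]$. A given pair lies in $\mathcal M$ with probability $\frac{M(M-1)}{n(n-1)}\le M^2/n^2$, so $\mathcal M$ contains a pair of $E_0(C)$ with probability at most $\eta'M^2$.

**Case $k\ge2$.** Put $\beta=1-\frac1{k-1}$. By the Erdős–Stone theorem choose $M$ such that every graph on $M$ vertices with at least $(\beta+\frac\eta2)\binom M2$ edges contains the complete $k$-partite graph $K_k(2^{t-1})$ with parts of size $2^{t-1}$. The proportion of pairs in $\mathcal M$ that belong to $E_2(C)$ has expectation $|E_2(C)|/\binom n2>\beta+\eta$ and is at most $1$, so it is at least $\beta+\frac\eta2$ with probability at least $\frac\eta2$. Let $\eta'=\eta/(4M^2)$. Then with probability at least $\eta/4$, the set $\mathcal M$ contains a $K_k(2^{t-1})$ in $E_2(C)$ and no pair of $E_0(C)$. In that event, for every pair inside each part choose one arc of $C$. Each part becomes a tournament on $2^{t-1}$ vertices and contains a $TT_t$ by Fact B. Partition $T$ into $k$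 transitive sets and place the $i$-th one, in its order, inside the $TT_t$ of the $i$-th part. Both directions are available between parts, so $C[\mathcal M]$ contains a copy of $T$.

**Case $k=1$.** Then $T=TT_t$. Take $M=2^{t-1}$ and $\eta'=1/(2M^2)$. With probability at least $\frac12$, $\mathcal M$ contains no pair of $E_0(C)$, and then $C[\mathcal M]\supset T$ by Fact B.

**Counting.** In both cases a proportion $\gamma>0$ (namely $\eta/4$ or $\frac12$) of the $M$-sets contains a copy of $T$, and each copy lies in $\binom{n-t}{M-t}$ sets of size $M$. So $C$ contains at least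
$$\gamma\binom nM\Big/\binom{n-t}{M-t}=\gamma\binom nt\Big/\binom Mt\ge\frac{\gamma}{t!\binom Mt}\,N_T$$
copies, using $N_T\le t!\binom nt$. With $\varepsilon=\gamma/(t!\binom Mt)$ this is a contradiction. $\square$

**Lemma 8.** Let $T$, $t$, $k$, $\eta$, $\eta'$ be as in Lemma 7 and $\tau=n^{-2/(t+1)}$. There is a constant $C_0$ such that for $n$ large there are a family $\mathcal S$ of arc sets on $[n]$, each of size at most $C_0\tau n^2$, and a map $\phi$ from $\mathcal S$ to arc sets satisfying the conclusion of Lemma 7, with the following property. Every $T$-free orientation $I$ of a graph on $[n]$ has a *fingerprint* $S\in\mathcal S$ with $S\subset I$ and $I\setminus S\subset\phi(S)$. Writing $\bar S$ for the set of underlying pairs of a fingerprint $S$, we have $|\bar S|=|S|$. If $I$ orients $G$, then $\bar S\subset E(G)$ and $(E(G)\setminus\bar S)\cap E_0(\phi(S))=\emptyset$. At most $2^{|(E(G)\setminus\bar S)\cap E_2(\phi(S))|}$ such orientations $I$ of $G$ have the fingerprint $S$.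

*Proof.* **Step 1.** *The hypergraph and its degrees.* Let $\Gamma$ have the $n(n-1)$ arcs on $[n]$ as vertices and the copies of $T$ as edges, so $\kappa=\binom t2$. Then $e(\Gamma)=N_T\ge\binom nt$ and $e(\Gamma)/v(\Gamma)\ge c_tn^{t-2}$. Consider $\ell$ arcs that lie in a common copy and together span $v$ vertices. Then $\ell\le\binom v2$ and $2\le v\le t$, and these arcs lie in at most $2^{t^2}n^{t-v}$ copies: choose the other vertices, then the tournament. Since $\binom v2-1=\frac{(v-2)(v+1)}2$,
$$\tau^{\ell-1}\ge\tau^{\binom v2-1}=n^{-(v-2)(v+1)/(t+1)}\ge n^{-(v-2)}.$$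
So the number of copies is at most $2^{t^2}n^{t-2}n^{-(v-2)}\le2^{t^2}n^{t-2}\tau^{\ell-1}$, and the degree conditions hold with $c=2^{t^2}/c_t$.

**Step 2.** *The family $\mathcal F$.* Let $\mathcal F=\{A:e(\Gamma[A])\ge\varepsilon e(\Gamma)\}$ with $\varepsilon$ from Lemma 7. It is increasing. Permutations of $[n]$ act transitively on arcs, so every vertex of $\Gamma$ has degree $\Delta_1=\kappa e(\Gamma)/v(\Gamma)$. For $A\in\mathcal F$, counting incidences gives $|A|\Delta_1\ge\kappa e(\Gamma[A])\ge\kappa\varepsilon e(\Gamma)$, so $|A|\ge\varepsilon v(\Gamma)$.

**Step 3.** *Reading off the conclusion.* A $T$-free orientation $I$, as a set of arcs, is independent in $\Gamma$. The container theorem gives $S=g(I)\subset I$ with $|S|\le C_0\tau n^2$ and $I\setminus S\subset\phi(S)$. As $\phi(S)\notin\mathcal F$, it has fewer than $\varepsilon N_T$ copies of $T$, and Lemma 7 applies. An orientation contains no two opposite arcs, so $|\bar S|=|S|$. Each edge of $E(G)\setminus\bar S$ has its arc of $I$ in $\phi(S)$, so it is not in $E_0(\phi(S))$. If just one of its arcs is in $\phi(S)$, its orientation is forced. So, given $S$,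 only the edges in $E_2(\phi(S))$ offer a choice. $\square$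

**Lemma 9.** In the setting of Lemma 8, there is a constant $A$ such that for $n$ large and $p\ge A\tau$ the probability that some $S\in\mathcal S$ without opposite arcs satisfies $|E_0(\phi(S))|\ge\eta'n^2$, $\bar S\subset E(G)$ and $(E(G)\setminus\bar S)\cap E_0(\phi(S))=\emptyset$ is at most $e^{-p\eta'n^2/4}$.

*Proof.* Fix such an $S$ with $|S|=s$. The event $\bar S\subset E(G)$ has probability $p^s$. Independently of it, at least $\eta'n^2-s$ pairs of $E_0(\phi(S))\setminus\bar S$ must be non-edges, which has probability at most $e^{-p(\eta'n^2-s)}$. For $n$ large $s\le C_0\tau n^2\le\eta'n^2/2$. The function $y\mapsto(eN/y)^y$ is increasing for $0<y\le N$, since the derivative of its logarithm is $\log(N/y)$. We use it with $N=pn^2\ge C_0\tau n^2$ (take $A\ge C_0$), and the union bound gives at most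
$$\sum_{s\le C_0\tau n^2}\binom{n^2}sp^se^{-p(\eta'n^2-s)}\le e^{-p\eta'n^2/2}\,(C_0\tau n^2+1)\Big(\frac{epn^2}{C_0\tau n^2}\Big)^{C_0\tau n^2}. \tag{6}$$
The last factor is $\exp\big(pn^2\cdot\frac{C_0\tau}p\log\frac{ep}{C_0\tau}\big)$. Since $y\mapsto\frac{C_0}y\log\frac{ey}{C_0}$ is decreasing for $y\ge C_0$, its value at $y=p/\tau\ge A$ is at most $\frac{C_0}A\log\frac{eA}{C_0}\le\frac{\eta'}8$ for $A$ large. Finally $pn^2\ge An^{2-2/(t+1)}\ge n$ for large $n$, because $t\ge3$, so $C_0\tau n^2+1\le e^{\eta'pn^2/8}$. Altogether (6) is at most $e^{-p\eta'n^2/2+p\eta'n^2/4}$. $\square$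

*Proof of Theorem 6.* **Lower bound.** Split $[n]$ into $k-1$ nearly equal parts, orient edges inside parts by label and cross edges arbitrarily. A copy of $H$ would be covered by $k-1$ transitive sets, contradicting $\vec\chi(H)=k$. For $k\ge3$, Chebyshev shows that w.h.p. there are $(1-\frac1{k-1}+o(1))\frac{pn^2}2$ cross edges. For $k=2$ the bound is trivial.

**Upper bound.** Apply the above with $T=H$, so that $\tau=n^{-2/(r+1)}=o(p)$. Put $\beta=1-\frac1{k-1}$ and fix $\eta\in(0,1)$.

**Step 1.** *All fingerprints have few free pairs.* By Lemmas 8 and 9, w.h.p. every fingerprint $S$ of an $H$-free orientation of $G$ has $|E_0(\phi(S))|<\eta'n^2$, hence by Lemma 7 $|E_2(\phi(S))|\le(\beta+\eta)n^2/2$.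

**Step 2.** *Few of these pairs are edges.* Fix $S\in\mathcal S$ without opposite arcs and with $|E_2(\phi(S))|\le(\beta+\eta)n^2/2$. The events $\bar S\subset E(G)$ and $|(E(G)\setminus\bar S)\cap E_2(\phi(S))|\ge(\beta+2\eta)pn^2/2$ are independent. The second asks a binomial variable of mean at most $(\beta+\eta)pn^2/2\le pn^2$ to exceed that bound by $\eta pn^2/2$, so by Chernoff it has probability at most $e^{-c\eta^2pn^2}$ with an absolute constant $c>0$. As in (6),
$$\sum_{s\le C_0\tau n^2}\binom{n^2}sp^s\le(C_0\tau n^2+1)\exp\Big(pn^2\cdot\frac{C_0\tau}p\log\frac{ep}{C_0\tau}\Big)=e^{o(pn^2)},$$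
since $\tau/p\to0$ and $\log n=o(pn^2)$. So w.h.p. both events occur together for no such $S$.

**Step 3.** *Count.* W.h.p. $e(G)\le pn^2$. The number of $S$ without opposite arcs with $\bar S\subset E(G)$ is then at most
$$\sum_{s\le C_0\tau n^2}\binom{e(G)}s2^s\le(C_0\tau n^2+1)\,2^{C_0\tau n^2}\Big(\frac{epn^2}{C_0\tau n^2}\Big)^{C_0\tau n^2}=2^{o(pn^2)}.$$
Each is the fingerprint of at most $2^{(\beta+2\eta)pn^2/2}$ $H$-free orientations, so w.h.p. $\log_2D(G,H)\le(\beta+2\eta)\frac{pn^2}2+o(pn^2)$. Since $\eta$ was arbitrary, the theorem follows. $\blacksquare$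

## 8. Backedges: counterexamples with $\vec\chi=2$

If $\vec\chi(H)=2$, Theorem 6 shows that no constant proportion of the edges can be freed, so the bipartite construction has no analogue. But (2) may still fail, through a sparse free set $B$. Orient everything outside $B$ forward; a copy of $H$ then needs at least $f(H)$ edges of $B$ inside one clique. If $B$ has density $q$, about $n^rp^{\binom r2-f}q^f$ cliques contain $f$ edges of $B$, against $qn^2$ edges of $B$. Balancing the two determines $q$.

**Theorem 10.** Let $H$ be a strong tournament on $r\ge3$ vertices.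

(a) If $f=f(H)\ge r$ and $p\gg n^{-2/(r+1)}$, then w.h.p.
$$\log_2D(G,H)\ge\frac1{16\log n}\cdot\frac n{p^{(r-1)/2}}\big(np^{(r+1)/2}\big)^{(f-r+1)/(f-1)},$$
so the conjecture fails for all $p\ge n^{-2/(r+1)+\varepsilon}$.

(b) If for every ordering of $V(H)$ the graph of backedges contains a cycle, then w.h.p. $\log_2D(G,H)\ge\frac{n^{1+1/(r-1)}}{16\log n}$ for $p\ge n^{-(r-2)/(r-1)}$, so the conjecture fails for $p\ge n^{-2/(r-1)^2+\varepsilon}$.

There exist strong $H$ with $f(H)\ge|V(H)|$ and $\vec\chi(H)=2$.

If $f(H)\ge r$, every backedge graph has at least $r$ edges on $r$ vertices and so contains a cycle; thus the hypothesis of (a) implies that of (b). By Section 2, $Q_7$ satisfies both, although Theorem 1 is stronger for it.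

*Proof of (a).* Put $a=1/\log n$, use the natural order on $[n]$, and let $x=np^{(r+1)/2}\ge1$ (for large $n$).

**Step 1.** *Choose the density.* Define $q$ by $n^{r-2}p^{\binom r2-f}q^{f-1}=1$. By (4) this says $(q/p)^{f-1}=x^{-(r-2)}\le1$, so $q\le p$. By (3),
$$qn^2=pn^2\,x^{-(r-2)/(f-1)}=\frac n{p^{(r-1)/2}}\,x^{1-(r-2)/(f-1)}=\frac n{p^{(r-1)/2}}\,x^{(f-r+1)/(f-1)}\ge n.$$

**Step 2.** *Sparsify and delete.* Keep each edge of $G$ independently with probability $aq/p$ to obtain $B\subset G$. Let $X$ be the number of $r$-cliques of $G$ with at least $f$ edges in $B$. By the choice of $q$,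
$$\mathbb EX\le n^r2^{r^2}p^{\binom r2-f}(aq)^f=2^{r^2}a^fqn^2,$$
and by Markov $P(r^2X>aqn^2/16)\le16r^22^{r^2}a^{f-1}\to0$. Also $e(B)\sim\mathrm{Bin}(\binom n2,aq)$ has mean at least $aqn^2/4\ge n/(4\log n)\to\infty$, so w.h.p. $e(B)\ge aqn^2/8$. Delete from $B$ all edges of all cliques counted by $X$. W.h.p. the remaining set $B'$ has at least $aqn^2/16$ edges, and every $r$-clique of $G$ has fewer than $f$ edges in $B'$.

**Step 3.** *Orient.* Orient $E(G)\setminus B'$ forward and $B'$ arbitrarily. The backedges of a copy of $H$ would be at least $f(H)$ edges of $B'$ in one $r$-clique, which is impossible. So $\log_2D(G,H)\ge|B'|\ge aqn^2/16$, which is the claimed bound. If $p\ge n^{-2/(r+1)+\varepsilon}$, then $x\ge n^{\varepsilon(r+1)/2}$, and the gain over $n/p^{(r-1)/2}$ is at least $n^c/(16\log n)$ with $c=\frac{\varepsilon(r+1)}2\cdot\frac{f-r+1}{f-1}>0$.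

*Proof of (b).* Now the aim is a free set without short cycles, so that backedges form forests. Again $a=1/\log n$. Let $q'=n^{-(r-2)/(r-1)}\le p$ and keep each edge of $G$ with probability $aq'/p$ to obtain $B$. Since $n^2q'=n^{r/(r-1)}$, the variable $e(B)\sim\mathrm{Bin}(\binom n2,aq')$ is at least $an^{r/(r-1)}/8$ w.h.p. As $naq'=an^{1/(r-1)}\ge1$ for $n$ large, the expected number of cycles of length at most $r$ in $B$ is at most
$$\sum_{\ell=3}^r(naq')^\ell\le r(naq')^r=ra^rn^{r/(r-1)}.$$
By Markov there are more than $an^{r/(r-1)}/16$ of them with probability at most $16ra^{r-1}\to0$. Delete one edge from each; w.h.p. the remaining set $B'$ has at least $an^{r/(r-1)}/16$ edges and no cycle of length at most $r$. Orient $E(G)\setminus B'$ forward and $B'$ arbitrarily. The backedges of a copy of $H$ would lie in $B'$ on $r$ vertices, hence form a forest, contrary to the hypothesis. So $\log_2D(G,H)\ge|B'|$, which is the claimed bound.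

For the comparison, note that for $r=3$ the hypothesis of (b) is never satisfied, since $f(C_3)=1$. For $r\ge4$ we have $\frac2{(r-1)^2}\le\frac{r-2}{r-1}$ and $\frac2{(r-1)^2}<\frac2{r+1}$. So $p\ge n^{-2/(r-1)^2+\varepsilon}$ lies both in the range just treated and in that of the conjecture. There $n/p^{(r-1)/2}\le n^{1+1/(r-1)-\varepsilon(r-1)/2}$, so the bound exceeds the prediction by a factor of at least $n^{\varepsilon(r-1)/2}/(16\log n)$.

*Proof of existence.* There are $2^{t^2}$ labelled tournaments on $[2t]$ for which $\{1,\dots,t\}$ and $\{t+1,\dots,2t\}$ are both transitive in the natural order. A tournament with $f\le2t-1$ is determined by an ordering and a set of at most $2t-1$ backedges among $\binom{2t}2\le2t^2$ pairs, so there are at most $(2t)!\,(2t^2+1)^{2t}=2^{O(t\log t)}$ of them. For large $t$ this is less than $2^{t^2}$. So some $H_0$ on $2t$ vertices has $\vec\chi(H_0)\le2$ and $f(H_0)\ge2t$.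

To make it strong, let $C_1,\dots,C_j$ be its strong components, in the order of Fact C. Concatenating optimal orderings of the $C_i$ gives an ordering of $H_0$ with $\sum_if(C_i)$ backedges, so $\sum_if(C_i)\ge f(H_0)\ge2t=\sum_i|C_i|$. Hence some component $H$ has $f(H)\ge|V(H)|>0$. It is strong and not transitive, and $\vec\chi(H)\le\vec\chi(H_0)\le2$, so $\vec\chi(H)=2$. $\blacksquare$

## 9. When $H-x$ is transitive

If $H-x$ is transitive, the shattering argument of Section 5 can be saved at a price: inside $U$ we need a clique that $\omega$ orients *transitively*. One way is to find a clique on $2^{r-2}$ vertices by Lemma 4 and use Fact B, but this needs $d$ of order $p^{-2^{r-2}/2}\log n$. Lemmas 8 and 9, applied with $T=TT_{r-1}$, do it with $p^{-r/2}\log n$.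

**Theorem 11.** If $r\ge4$, $H$ is a strong tournament on $r$ vertices and $H-x$ is transitive for some $x$, then w.h.p. $\log_2D(G,H)=O(np^{-r/2}\log^2n)$. Hence the conjecture holds for such $H$ when $p\ge(\log n)^{-O(1)}$.

*Proof.* **Step 1.** *Every orientation of $G(d,p)$ contains $TT_{r-1}$, with very high probability.* Apply Section 7 on a $d$-vertex set with $T=TT_t$, $t=r-1\ge3$, so $k=1$ and $\tau=d^{-2/r}$. Since $k=1$, the second alternative of Lemma 7 is absent, and every $\phi(S)$ has $|E_0(\phi(S))|\ge\eta'd^2$. If some orientation of $G(d,p)$ is $TT_{r-1}$-free, its fingerprint $S$ satisfies the three conditions of Lemma 9. So there are constants $A,c>0$ such that for $d$ large and $p\ge Ad^{-2/r}$,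
$$P\big(\text{some orientation of }G(d,p)\text{ is }TT_{r-1}\text{-free}\big)\le e^{-cpd^2}.$$

**Step 2.** *Union over all $d$-sets.* Let $d=\lceil C\log n\cdot p^{-r/2}\rceil$ with $C>2/c$. If $d>n$ there are no $d$-sets to consider. We have $d\ge C\log n\to\infty$. From $p^{r/2}\ge C\log n/d$ we get $p\ge(C\log n)^{2/r}d^{-2/r}\ge Ad^{-2/r}$ for large $n$. Also $pd\ge C\log n\cdot p^{1-r/2}\ge C\log n$. The probability that some $d$-set $U$ has a $TT_{r-1}$-free orientation of $G[U]$ is therefore at most $n^de^{-cpd\cdot d}\le e^{(1-cC)d\log n}\to0$.

**Step 3.** *Shattering.* Fix $G$ such that every orientation of every $G[U]$, $|U|=d$, contains $TT_{r-1}$. Run the proof of Theorem 3 with $\mathcal H=\{H\}$ and this $d$. If $\mathcal O$ shattered a $d$-set $U$, choose $W\subset U$ with $\omega[W]\cong TT_{r-1}\cong H-x$; then some $O\in\mathcal O$ completes $W\cup\{i\}$ to a copy of $H$, a contradiction. So $\log_2D(G,H)\le nd\log_2n=O(np^{-r/2}\log^2n)$.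

**Step 4.** *Large $p$.* If $p\ge(\log n)^{-O(1)}$, all powers of $p$ are polylogarithmic. With the lower bound of Theorem 2 we get $\log D(G,H)=\widetilde\Theta(n)=\widetilde\Theta(n/p^{(r-1)/2})$ w.h.p. $\blacksquare$
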